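# Infinitely many minimal obstructions to hereditary equality of domination and exponential domination

## Forbidding a finite list: the guess, tested on paths and cycles

A dominating set of a graph has a member next to every vertex outside it. In exponential domination, members of the set also help from a distance: a member at distance $d$ contributes $(1/2)^{d-1}$, and every outside vertex must collect a total of at least $1$. Distant help can only make the task easier. For which graphs does it make no difference, in the graph itself and in all its induced subgraphs? Can these graphs be described by forbidding finitely many induced subgraphs?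

The answer that one would first guess is yes. Distant help fades quickly, so when it does matter, one expects to see it inside a small piece of the graph, and there should be only finitely many types of small pieces. Let us fix the definitions and test this guess.

All graphs are finite, simple and undirected. Let $G$ be a graph and $D\subseteq V(G)$.

**Definition (domination).** $D$ is a *dominating set* of $G$ if every vertex not in $D$ has a neighbor in $D$. The *domination number* $\gamma(G)$ is the minimum order of a dominating set.

**Definition (exponential domination).** For vertices $u,v$ let $\mathrm{dist}_{(G,D)}(u,v)$ be the minimum length of a path $P$ between $u$ and $v$ such that $D$ contains exactly one endvertex of $P$ and no internal vertex of $P$; it is $\infty$ if there is no such path. Put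
$$w_{(G,D)}(u)=\sum_{v\in D}\left(\tfrac12\right)^{\mathrm{dist}_{(G,D)}(u,v)-1},\tag{1}$$
where infinite distances contribute $0$. $D$ is an *exponential dominating set* if $w_{(G,D)}(u)\ge 1$ for every $u\in V(G)\setminus D$. The *exponential domination number* $\gamma_e(G)$ is the minimum order of such a set.

Members of $D$ block each other. On the path $a\,b\,c$ with $D=\{b,c\}$ we have $\mathrm{dist}_{(G,D)}(a,b)=1$, but $\mathrm{dist}_{(G,D)}(a,c)=\infty$, because the only path from $a$ to $c$ runs through $b\in D$. So $w_{(G,D)}(a)=1$.

**Definition (freeness).** For a set $\mathcal F$ of graphs, $G$ is *$\mathcal F$-free* if no induced subgraph of $G$ is isomorphic to a graph in $\mathcal F$.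

The question is a conjecture stated in Michael A. Henning, Simon Jäger and Dieter Rautenbach, "Hereditary Equality of Domination and Exponential Domination", arXiv:1605.05056 (2016).

**Conjecture.** There is a finite set $\mathcal F$ of graphs such that, for every graph $G$: $\gamma(H)=\gamma_e(H)$ holds for all induced subgraphs $H$ of $G$ if and only if $G$ is $\mathcal F$-free.

A vertex with a neighbor in $D$ gets weight at least $1$ from that neighbor. So every dominating set is exponential dominating, and $\gamma_e(H)\le\gamma(H)$ always. Call $H$ *bad* if $\gamma_e(H)<\gamma(H)$, and *minimal bad* if it is bad and no proper induced subgraph of it is bad. A bad graph always contains a minimal bad induced subgraph: take a bad induced subgraph of smallest order. So a graph has hereditary equality exactly when none of its induced subgraphs is minimal bad. Two facts help at once.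

**Fact 1.** If $\gamma_e(H)=1$, then $\gamma(H)=1$.

*Proof.* Let $D=\{v\}$ be exponential dominating. For every $u\ne v$ we have $(1/2)^{\mathrm{dist}_{(H,D)}(u,v)-1}\ge 1$, which forces the distance to be $1$. So $v$ is adjacent to all other vertices. $\square$

The second is additivity: a path stays inside one component, so both $\gamma$ and $\gamma_e$ are sums over the components of the graph.

**Paths and cycles.** By Fact 1, a graph with $\gamma\le 2$ is never bad. Now $\gamma(P_k)=\lceil k/3\rceil$, and $\gamma(C_k)=\lceil k/3\rceil$ for $k\ge3$, so paths and cycles on at most $6$ vertices are not bad. On $7$ vertices something happens. In $P_7=p_1p_2\cdots p_7$ take $D=\{p_2,p_6\}$. The only vertex without a neighbor in $D$ is $p_4$, which has distance $2$ to both members, so its weight is $\frac12+\frac12=1$. Thus $\gamma_e(P_7)=2<3=\gamma(P_7)$. In $C_7=c_0c_1\cdots c_6c_0$ take $D=\{c_0,c_3\}$. The only vertex without a neighbor in $D$ is $c_5$, at distance $2$ from both, and again $\gamma_e(C_7)=2<3=\gamma(C_7)$.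

Proper induced subgraphs of $P_7$ and $C_7$ are disjoint unions of paths on at most $6$ vertices, which are not bad by additivity. So $P_7$ and $C_7$ are minimal bad. For $k\ge 8$, $P_k$ and $C_k$ contain an induced $P_7$. Hence a graph of maximum degree at most $2$ has hereditary equality if and only if it is $\{P_7,C_7\}$-free. Here the guess is right.

The word "hereditary" matters. Add to $P_7$ a vertex adjacent to everything: then $\gamma=\gamma_e=1$, yet the graph contains the bad graph $P_7$.

**Bounded degree.** The guess also survives among graphs of maximum degree at most $\Delta$, for any fixed $\Delta$. A minimal bad graph is connected, since by additivity one of its components is bad. If it is not $P_7$, it contains no induced $P_7$, so its diameter is at most $5$, because a shortest path with $6$ edges is an induced $P_7$. A connected graph of diameter at most $5$ and maximum degree at most $\Delta$ has at most $1+\Delta+\Delta^2+\dots+\Delta^5$ vertices. So only finitely many minimal bad graphs have maximum degree at most $\Delta$, and those form a list that works within this class.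

So infinitely many minimal bad graphs, if they exist, must have unbounded degrees. This sends us to dense graphs, and there the guess turns out to be wrong: **the conjecture is false.**

## Independence number three, and what badness says about the complement

Density can be measured by the independence number $\alpha$. The following facts apply to graphs $H$ with at least one vertex.

**Fact 2.** $\gamma(H)\le\alpha(H)$.

*Proof.* A maximal independent set is dominating, since a vertex outside it without a neighbor in it could be added. $\square$

So if $\alpha(H)\le 2$, then $\gamma(H)\le2$ and $H$ is not bad. The first interesting value is $\alpha=3$.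

**Fact 3.** If $\alpha(H)\le3$ and $H$ is bad, then $\gamma_e(H)=2$, $\gamma(H)=3$, and $H$ is connected.

*Proof.* By Fact 2, $\gamma_e(H)<\gamma(H)\le 3$. By Fact 1, $\gamma_e(H)\neq1$. So $\gamma_e(H)=2$ and $\gamma(H)=3$. Suppose $H$ is disconnected, and let $D=\{x,y\}$ be exponential dominating. A component without a vertex of $D$ would contain a vertex of weight $0$. So there are exactly two components, and each contains exactly one vertex of $D$. Within a component all weight comes from this single vertex, so, as in Fact 1, it is adjacent to all other vertices of its component. Then $D$ is dominating and $\gamma(H)\le 2$, a contradiction. $\square$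

**Fact 4.** If $\gamma(H)\ge 3$, then any two distinct vertices $p,q$ of $H$ have a common neighbor in the complement $\overline H$.

*Proof.* The set $\{p,q\}$ is not dominating, so some $r\notin\{p,q\}$ is nonadjacent in $H$ to both, that is, adjacent in $\overline H$ to both. $\square$

Conversely, if any two distinct vertices have a common neighbor in $\overline H$ and $H$ has at least two vertices, then no $2$-set dominates. Then no $1$-set dominates either, since adding a vertex to a dominating set keeps it dominating, and so $\gamma(H)\ge3$. Triple domination thus becomes a property of pairs in the complement, and this is how we shall read it.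

**A first dense example, and a generalization that fails.** Consider $K_3\square K_3$: the cells of a $3\times3$ board, two cells adjacent if they share a row or a column. Two cells meet at most two rows and two columns, so some cell is not dominated; a full row dominates. So $\gamma=3$. Let $D$ be any two cells $x,y$ and $u$ a cell not dominated by them. Then $u$ and $x$ differ in row and column, so they have a common neighbor. It is a neighbor of $u$, hence not in $D$. The same holds for $y$. So $u$ has weight $\frac12+\frac12=1$, and $\gamma_e=2$. The graph is bad.

The obvious infinite family is $K_m\square K_m$ with $m\ge 3$. The same argument gives $\gamma_e=2$. Also $\gamma=m$: a full row dominates, while fewer than $m$ cells miss a row and a column and so leave their crossing undominated. All these graphs are bad, but for $m\ge 4$ they contain $K_3\square K_3$ as a proper induced subgraph. The list $\{K_3\square K_3\}$ catches them all. Badness alone is not what we need; the difficulty is *minimality*.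

Minimality is also more than deleting one vertex at a time, because $\gamma$ is not monotone under deletion. Deleting one cell from the $3\times 3$ board gives $\gamma\le2$: two cells that together meet only the rows and columns avoiding the deleted cell, in distinct rows and columns, dominate the rest. But if we keep only three cells in distinct rows and columns, then $\gamma=3$ again (and $\gamma_e=3$). All proper induced subgraphs must be examined.

**Where an attempted proof of finiteness stops.** Suppose we want to prove the conjecture for $\alpha\le 3$. We would take a bad graph and look for a bad induced subgraph of bounded order. To keep $\gamma\ge3$ we must keep, for every pair of kept vertices, a common neighbor in the complement. Each such new vertex creates new pairs, which call for common neighbors of their own, and so on. Nothing in the definitions makes this process end early. This is where the attempt gets stuck, and it suggests what to build: a graph in which one kept vertex forces the next, all the way around a long cycle.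

## A rim and three hubs

We design the complement $J$. Let a long cycle $C_n=v_0v_1\cdots v_{n-1}v_0$, the rim, carry the chain of forced vertices. The rim alone does not suffice: consecutive $v_j,v_{j+1}$ have no common neighbor in $C_n$ for $n\ge 4$. So add vertices, called hubs, joined in $J$ to rim vertices.

One hub $h$, joined in $J$ to the whole rim, is the first try. Then any two vertices have a common neighbor in $J$: two rim vertices have $h$, and $h,v_j$ have $v_{j+1}$. So $\gamma(\overline J)\ge 3$. But $h$ is isolated in $\overline J$, so it lies in every exponential dominating set. The rest, $\overline{C_n}$ with $n\ge4$, is dominated by $\{v_0,v_1\}$ and by no single vertex, so by Fact 1 both its parameters equal $2$. Hence $\gamma=\gamma_e=3$. A hub must not be joined in $J$ to everything.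

So we use several hubs, each missing some of the rim, and require that any two rim vertices still share a hub. Three hubs do this if each rim vertex is missed by exactly one hub, for then two rim vertices are missed by at most two of the three.

Which hub misses which rim vertex? If hubs are pairwise nonadjacent in $J$, the common neighbors of a hub $h$ and a rim vertex $v_j$ are those of $v_{j-1},v_{j+1}$ that $h$ does not miss. Suppose $v_{j-1}$ and $v_{j+1}$ are always missed by *different* hubs. Then $h$ and $v_j$ have at least one common neighbor. And if $h$ is the hub that misses $v_{j+1}$, the *only* common neighbor is $v_{j-1}$. So once all three hubs and one rim vertex are kept, $v_{j-1}$ is forced, likewise $v_{j+1}$, and then the whole rim. The periodic pattern $0,1,2,0,1,2,\dots$ has this property, and it closes up when $3\mid n$.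

**Construction.** Let $m\ge2$ and $n=3m$. The graph $G_m$ has $n+3$ vertices: the *rim* $v_j$, $j\in\mathbb Z_n$, and the *hubs* $h_0,h_1,h_2$. Since $3\mid n$, the residue of $j\in\mathbb Z_n$ modulo $3$ is well defined; it is the *class* of $v_j$. The edges of $G_m$ are

- $v_jv_k$ for all $j\neq k$ with $k\ne j\pm1$, so that the rim induces $\overline{C_n}$;
- $h_0h_1$, $h_0h_2$, $h_1h_2$;
- $h_iv_j$ exactly when $j\equiv i\pmod 3$.

Let $J=\overline{G_m}$. In $J$ the rim induces the cycle $C_n$, the hubs are pairwise nonadjacent, and
$$h_i \text{ is adjacent in } J \text{ to } v_j \iff j\not\equiv i \pmod 3.\tag{2}$$

For $m=2$ this is the $3\times 3$ board. Put the rows as $\{h_0,h_1,h_2\}$, $\{v_0,v_4,v_2\}$, $\{v_3,v_1,v_5\}$ in this column order. The rows are triangles of $G_2$, since $\overline{C_6}$ makes $v_0,v_2,v_4$ pairwise adjacent, and also $v_1,v_3,v_5$. The columns $\{h_0,v_0,v_3\}$, $\{h_1,v_4,v_1\}$, $\{h_2,v_2,v_5\}$ are triangles too, since each consists of a hub and two rim vertices of its class at cyclic distance $3$. So $G_2$ contains all edges of $K_3\square K_3$. In $G_2$ a rim vertex has degree $3+1=4$ and a hub has degree $2+2=4$, which are the degrees in $K_3\square K_3$, so there are no further edges and $G_2\cong K_3\square K_3$.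

**Theorem 1.** For every $m\ge 2$: $\gamma(G_m)=3$, $\gamma_e(G_m)=2$, and $\gamma(H)=\gamma_e(H)$ for every proper induced subgraph $H$ of $G_m$.

**Corollary.** No finite set $\mathcal F$ as in the Conjecture exists.

*Proof of the Corollary from Theorem 1.* Suppose $\mathcal F$ is such a finite set. Choose $m\ge2$ with $3m+3$ larger than the order of every graph in $\mathcal F$. Since $\gamma(G_m)\neq\gamma_e(G_m)$, the graph $G_m$ is not $\mathcal F$-free, so some $F\in\mathcal F$ is isomorphic to an induced subgraph of $G_m$. This subgraph is proper, as $F$ has fewer vertices than $G_m$. Every induced subgraph of $F$ is then isomorphic to a proper induced subgraph of $G_m$, so by Theorem 1 it has equal parameters. By the assumed equivalence, $F$ is $\mathcal F$-free. But $F\in\mathcal F$ is an induced subgraph of itself, a contradiction. $\square$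

## The two parameters of $G_m$

**Step 1: $\alpha(G_m)\le 3$.** *This makes Fact 3 available for $G_m$ and all its induced subgraphs.* An independent set of $G_m$ is a clique of $J$. It contains at most one hub, because hubs are pairwise nonadjacent in $J$. It contains at most two rim vertices, because $C_n$ with $n\ge6$ is triangle-free. So $\alpha(G_m)\le3$, and the same bound holds for every induced subgraph.

**Step 2: $\gamma(G_m)=3$.** *We exhibit a dominating set of order $3$ and exclude smaller ones through the complement.* The set $\{h_0,h_1,h_2\}$ is dominating, since $v_j$ is adjacent in $G_m$ to the hub indexed by its class. For the lower bound we check that any two distinct vertices have a common neighbor in $J$; by the converse of Fact 4 this gives $\gamma(G_m)\ge 3$.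

For $v_j,v_k$, choose $i\in\{0,1,2\}$ with $i\not\equiv j$ and $i\not\equiv k$; by (2), $h_i$ is a common neighbor. For $h_i,v_j$, the vertices $v_{j-1}$ and $v_{j+1}$ have different classes, so one of them is not of class $i$; it is adjacent in $J$ to $v_j$ on the cycle and to $h_i$ by (2). For $h_i,h_k$ with $i\ne k$, any rim vertex of the third class is a common neighbor.

**Step 3: $\gamma_e(G_m)=2$.** *We show that every $2$-set is exponential dominating, as on the $3\times3$ board.* First, any two nonadjacent vertices of $G_m$ have a common neighbor in $G_m$. The nonadjacent pairs are of two kinds. For $h_i,v_j$ with $j\not\equiv i$, the hub indexed by the class of $v_j$ is a hub other than $h_i$, so it is adjacent to $h_i$, and it is adjacent to $v_j$. For $v_j,v_{j+1}$, the vertex $v_{j+3}$ has cyclic distances $3$ and $2$ to them, because $n\ge 6$. As neither distance is $0$ or $1$, it is adjacent in $G_m$ to both.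

Now let $D=\{x,y\}$ be any $2$-set and $u\notin D$. If $u$ is adjacent to $x$ or $y$, its weight is at least $1$. Otherwise $u$ is joined to each of $x$ and $y$ by a path of length $2$. The internal vertex of such a path is a neighbor of $u$, and $u$ has no neighbor in $D$, so this internal vertex is not in $D$. The path is therefore admissible in the definition, and $\mathrm{dist}_{(G_m,D)}(u,x)=\mathrm{dist}_{(G_m,D)}(u,y)=2$. By (1) the weight of $u$ is $\frac12+\frac12=1$. So $\gamma_e(G_m)\le2$. If $\gamma_e(G_m)$ were $1$, Fact 1 would give $\gamma(G_m)=1$, against Step 2.

## Every bad induced subgraph is all of $G_m$

**Step 4: What badness gives us.** *We turn badness into two conditions on the complement; the rest of the proof uses nothing else.* Let $H$ be a bad induced subgraph of $G_m$, $S=V(H)$, and $J'=J[S]=\overline H$. We must show $S=V(G_m)$. By Step 1 and Fact 3, $\gamma(H)=3$ and $H$ is connected; in particular $|S|\ge3$. Hence: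

**(P)** Any two distinct vertices of $J'$ have a common neighbor in $J'$.

**(C)** No vertex of $J'$ is adjacent in $J'$ to all other vertices of $J'$.

(P) is Fact 4. For (C), such a vertex would be isolated in $H$, which is connected with at least three vertices. Applying (P) to the two ends of an edge, we see that every edge of $J'$ lies in a triangle of $J'$.

Let $U$ be the set of hubs in $S$ and $R$ the set of rim vertices in $S$. From now on, adjacency refers to $J$. Neighbors of hubs are rim vertices, and the rim neighbors of $v_j$ are $v_{j-1}$ and $v_{j+1}$. We distinguish the value of $|U|$.

**Step 5: $|U|=0$ is impossible.** *A bare piece of the rim has no triangles.* Since $|S|\ge 3$, (P) yields an edge of $J'$, hence a triangle. But $J'$ is a subgraph of $C_n$, which is triangle-free.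

**Step 6: $|U|=1$ is impossible.** *This is the one-hub situation: (C) forces the hub to miss something, and then (P) fails.* Let $U=\{h\}$. By (C), $h$ is not adjacent to some other vertex of $S$, so some $v\in R$ is not adjacent to $h$. By (P), $v$ and $h$ have a common neighbor $u$ in $J'$; as a neighbor of a hub, $u\in R$. The edge $uv$ lies in a triangle of $J'$. Its third vertex is not a rim vertex, because $C_n$ is triangle-free. It is not $h$, because $h$ is not adjacent to $v$. But $S$ contains nothing else, a contradiction.

**Step 7: $|U|=2$ is impossible.** *With one hub missing, we let (P) force vertices and see that $S$ shrinks to five vertices, where (C) fails.* The map $v_j\mapsto v_{j+1}$, $h_i\mapsto h_{i+1 \bmod 3}$ preserves the cycle, and by (2) also the hub–rim edges, so it is an automorphism of $J$. Applying it repeatedly, we may assume that the missing hub is $h_2$, that is, $U=\{h_0,h_1\}$.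

Let $v_j\in R$ and $i\in\{0,1\}$. A common neighbor of $h_i$ and $v_j$ in $J'$ is a rim vertex, so (P) says that *one of $v_{j-1},v_{j+1}$ is in $R$ and not of class $i$*. Go through the classes of $v_j$.

(a) If $v_j\in R$ and $j\equiv2$, then $j-1\equiv1$ and $j+1\equiv0$. Taking $i=0$ excludes $v_{j+1}$ and gives $v_{j-1}\in R$. Taking $i=1$ excludes $v_{j-1}$ and gives $v_{j+1}\in R$.

(b) If $v_j\in R$ and $j\equiv0$, then $j-1\equiv2$ and $j+1\equiv1$. Taking $i=1$ gives $v_{j-1}\in R$.

(c) If $v_j\in R$ and $j\equiv1$, then $j-1\equiv0$ and $j+1\equiv2$. Taking $i=0$ gives $v_{j+1}\in R$.

(d) If $v_a,v_b\in R$ with $a\equiv1$ and $b\equiv0$, then $b=a+2$. Indeed, $h_0$ is not adjacent to $v_b$ and $h_1$ is not adjacent to $v_a$. So the common neighbor of $v_a,v_b$ given by (P) is not a hub; it is a rim vertex $v_c$ with $\{a,b\}=\{c-1,c+1\}$, whence $b=a\pm2$. Since $a-2\equiv2\not\equiv b$, we get $b=a+2$.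

Now assemble these. By (P), $h_0$ and $h_1$ have a common neighbor $v_j\in R$, and by (2) its class is neither $0$ nor $1$, so $j\equiv 2$. Suppose $v_{j'}\in R$ also has class $2$. By (a), $v_{j-1}\in R$, of class $1$, and $v_{j'+1}\in R$, of class $0$. By (d), $j'+1=(j-1)+2$, so $j'=j$. Thus $v_j$ is the only class-$2$ vertex in $R$.

If $v_b\in R$ has class $0$, then by (b) $v_{b-1}\in R$ has class $2$, so $b=j+1$. If $v_a\in R$ has class $1$, then by (c) $v_{a+1}\in R$ has class $2$, so $a=j-1$. Both $v_{j+1}$ and $v_{j-1}$ are in $R$ by (a). Hence
$$S=\{h_0,h_1,v_{j-1},v_j,v_{j+1}\}.\tag{3}$$
But $v_j$, being of class $2$, is adjacent to $h_0$ and $h_1$, and it is adjacent to $v_{j\pm1}$. So it is adjacent to all other vertices of $J'$, contradicting (C).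

Condition (C) is really needed here. For the set in (3), the graph $J[S]$ consists of the two triangles $v_jh_0v_{j-1}$ and $v_jh_1v_{j+1}$ sharing $v_j$, and it satisfies (P). The corresponding induced subgraph of $G_m$ is an isolated vertex together with a $C_4$; it has $\gamma=\gamma_e=1+2=3$, so it is not bad.

**Step 8: if $|U|=3$, then $S=V(G_m)$.** *Here the forcing runs around the rim.* Since the hubs are pairwise nonadjacent, (P) applied to two hubs gives a rim vertex in $S$, so $R\ne\emptyset$. Let $v_j\in R$. Let $i$ be the class of $v_{j+1}$. The hub $h_i$ is in $S$, and a common neighbor of $h_i$ and $v_j$ in $J'$ must be one of $v_{j-1},v_{j+1}$ and not of class $i$. So it is $v_{j-1}$, and $v_{j-1}\in R$. In the same way, taking for $i$ the class of $v_{j-1}$ gives $v_{j+1}\in R$. Hence $R$ is nonempty and closed under passing to cyclic neighbors, so $R$ is the whole rim and $S=V(G_m)$.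

The only bad induced subgraph of $G_m$ is therefore $G_m$ itself. Together with Steps 2 and 3 this proves Theorem 1. $\blacksquare$

The graphs $G_2,G_3,\dots$ have different orders, so they are infinitely many pairwise non-isomorphic minimal bad graphs.

## Independence number two against three, and covers by three cliques

Say that $V(G)$ can be partitioned into three cliques if it is the disjoint union of three cliques, some possibly empty. Equivalently, $\overline G$ is $3$-colorable.

**Theorem 2.** (i) Every graph $G$ with $\alpha(G)\le2$ satisfies $\gamma(H)=\gamma_e(H)$ for all induced subgraphs $H$. (ii) The Conjecture already fails within the class of graphs $G$ with $\alpha(G)\le3$, and even within the class of graphs whose vertex set can be partitioned into three cliques. That is, for neither class is there a finite $\mathcal F$ for which the equivalence holds for all $G$ in the class.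

*Proof.* (i) *Fact 2 leaves no room for badness.* Let $H$ be an induced subgraph of $G$ with at least one vertex. Then $\gamma(H)\le\alpha(H)\le2$. If $\gamma_e(H)<\gamma(H)$, then $\gamma_e(H)=1$ and $\gamma(H)=2$, contradicting Fact 1.

(ii) *We rerun the proof of the Corollary inside each class.* Both classes are closed under taking induced subgraphs. By Step 1 all $G_m$ lie in the first. For even $m$ the rim is a cycle of even length $3m$ in $J$, so we can color the hubs with one color and the rim with two others. Thus $J$ is $3$-colorable, and $G_m$ lies in the second class. Suppose a finite $\mathcal F$ works for all graphs of one of the classes. Choose an even $m$ with $3m+3$ larger than all orders in $\mathcal F$. As $G_m$ is in the class and bad, it is not $\mathcal F$-free, so some $F\in\mathcal F$ is isomorphic to an induced subgraph of $G_m$, a proper one by its order. So $F$ lies in the class, and by Theorem 1 all its induced subgraphs have equal parameters. The equivalence applies to $F$ and says that $F$ is $\mathcal F$-free, which is absurd. $\square$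

A graph whose vertex set can be partitioned into two cliques has $\alpha\le2$, so (i) covers it; hence three is optimal in both statements of (ii). Moreover, all $G_m$ have domination number $3$ by Step 2, and diameter $2$: some vertices are nonadjacent, and Step 3 gave every nonadjacent pair a common neighbor.

## Replacing one half by another decay factor

For $\lambda\in(0,1]$ let $\gamma_\lambda$ be defined like $\gamma_e$ with $\frac12$ replaced by $\lambda$, so that $\gamma_e=\gamma_{1/2}$. Let $\gamma^*_\lambda$ be the *porous* variant, in which $\mathrm{dist}_{(G,D)}$ is replaced by the ordinary distance. Infinite distances contribute $0$. On the path $a\,b\,c$ with $D=\{b,c\}$ and $\lambda=\frac12$, the vertex $a$ now has porous weight $1+\frac12$, because $b$ no longer blocks $c$.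

**Theorem 3.** Let $\gamma'$ be $\gamma_\lambda$ or $\gamma^*_\lambda$.

(i) If $\frac12\le\lambda<1$, every $G_m$ ($m\ge2$) satisfies $\gamma'(G_m)=2<3=\gamma(G_m)$, and $\gamma'(H)=\gamma(H)$ for every proper induced subgraph $H$ of $G_m$. Hence the class of graphs with $\gamma'=\gamma$ hereditarily has no finite characterization by forbidden induced subgraphs.

(ii) If $\lambda<\frac12$, then $\gamma'(H)=\gamma(H)$ for every induced subgraph $H$ of every $G_m$. So the range of $\lambda<1$ for which this family works is exactly $[\frac12,1)$.

(iii) If $\lambda=1$, then $\gamma'(H)=\gamma(H)$ for all induced subgraphs $H$ of $G$ if and only if $G$ is $\{P_4,C_4\}$-free.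

*Proof of (i).* *We check which properties of $\gamma_e$ the proof of Theorem 1 used.* The minimality part, Steps 4 to 8, used only $\gamma_e\le\gamma$, Facts 1 to 4, and $\alpha(G_m)\le3$. A neighbor in $D$ contributes $\lambda^0=1$, so $\gamma'\le\gamma$. Fact 1 holds for $\gamma'$, because $\lambda^{d-1}\ge1$ with $\lambda<1$ forces $d=1$. The proof of Fact 3 used only Facts 1 and 2, the argument of Fact 1 inside a component, and the fact that vertices in different components contribute nothing to each other; all this holds for $\gamma'$. Facts 2 and 4 and $\alpha(G_m)\le 3$ do not involve $\gamma'$. So every induced subgraph $H$ of $G_m$ with $\gamma'(H)<\gamma(H)$ is $G_m$ itself.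

For $\gamma'(G_m)\le 2$, let $D$ be any $2$-set. In Step 3, a vertex $u\notin D$ without a neighbor in $D$ has distance $2$ to both members of $D$, both in the sense of $\mathrm{dist}_{(G_m,D)}$ and in the ordinary sense. Its weight is $2\lambda\ge1$. So $\gamma'(G_m)\le2$, and $\gamma'(G_m)\ne1$ by Fact 1 for $\gamma'$, since $\gamma(G_m)=3$. The last statement of (i) follows by the proof of the Corollary, with $\gamma'$ in place of $\gamma_e$.

*Proof of (ii).* *Two members are now too weak to help from a distance.* Suppose $\gamma'(H)<\gamma(H)$ for an induced subgraph $H$ of $G_m$. Fact 1 holds for $\gamma'$ as in (i), so, as in Fact 3, $\gamma'(H)=2$ and $\gamma(H)=3$. Let $D$ be a $2$-set that attains $\gamma'(H)$. A vertex outside $D$ without a neighbor in $D$ has both distances at least $2$, so its weight is at most $2\lambda<1$, which is not allowed. So there is no such vertex, $D$ is dominating, and $\gamma(H)\le2$, a contradiction. With (i), this gives the stated range.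

*Proof of (iii).* *For $\lambda=1$ we first compute $\gamma'$, then find the graphs by a maximum-degree argument.* Every member of $D$ at finite distance contributes $1$. Each component of $H$ must contain a vertex of $D$, since otherwise its vertices have weight $0$. Conversely, a set with exactly one vertex in each component gives every other vertex weight $1$. So $\gamma'(H)$ is the number of components of $H$. Since $\gamma$ is additive over components, $\gamma'(H)=\gamma(H)$ holds exactly when every component of $H$ has domination number $1$. The components of induced subgraphs of $G$ are connected induced subgraphs of $G$, and a connected induced subgraph is its own only component. So hereditary equality holds if and only if every connected induced subgraph of $G$ (with at least one vertex) has a vertex adjacent to all others.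

This fails if $G$ contains an induced $P_4$ or $C_4$, as these are connected with $\gamma=2$. Conversely, let $H$ be a connected $\{P_4,C_4\}$-free graph, and let $v$ have maximum degree in $H$. Suppose $v$ is not adjacent to all other vertices. As $H$ is connected, some vertex $u$ is at distance $2$ from $v$; let $v\,w\,u$ be a path. Write $N[x]$ for the set consisting of $x$ and its neighbors. Then $u\in N[w]\setminus N[v]$, and $|N[v]|\ge|N[w]|$ by the choice of $v$. Therefore $|N[v]\setminus N[w]|\ge|N[w]\setminus N[v]|\ge1$, and there is $t\in N[v]\setminus N[w]$. Since $v,w\in N[w]$, we have $t\ne v,w$; since $u\notin N[v]$, we have $t\neq u$. So $t$ is adjacent to $v$ and not to $w$. Among $t,v,w,u$ the pairs $tv$, $vw$, $wu$ are edges, and $tw$, $vu$ are not. If $tu$ is an edge, the four vertices induce $C_4$; otherwise they induce $P_4$. Either way we have a contradiction, so $v$ is adjacent to all other vertices of $H$. $\square$
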